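# Rank-one modules that are their own first syzygy and have infinite complete intersection dimension

## Two semigroup rings and the theorem about them

All rings are commutative Noetherian local rings and all modules are finitely generated. $\Omega_T^nM$ is the $n$-th syzygy of $M$ in a minimal free resolution over $T$, and $\operatorname{CI}_T(M)$ is the complete intersection dimension; both, together with "rank", are recalled in the next section.

**Theorem A.** Let $k$ be any field, $H=\langle 8,17,20,23,26\rangle\subset\mathbb N$, and
$$T=k[[\tau^8,\tau^{17},\tau^{20},\tau^{23},\tau^{26}]]\subset k[[\tau]],\qquad M=T+T\tau^4\subset k[[\tau]].$$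
Then $T$ is a one-dimensional complete local domain, $M$ has rank $1$, $M\cong\Omega_TM$ (hence $M\cong\Omega_T^2M$), and $\operatorname{CI}_T(M)=\infty$.

**Theorem B.**

1. There are also such examples with $T$ a Gorenstein domain: $T=k[[\tau^g:g\in\Gamma]]$ with $\Gamma=\langle16,25,31,34,40,43,46,52\rangle$ and $M=T+T\tau^8$. Again $M$ has rank $1$ and $M\cong\Omega_TM$.
2. For every $d\ge1$ there is a $d$-dimensional (Gorenstein, if desired) complete local domain $T$ and a $T$-module $M$ of rank $1$ with $M\cong\Omega_TM$ and $\operatorname{CI}_T(M)=\infty$. If $\operatorname{depth}T=0$ (in particular if $\dim T=0$), no $M$ with rank satisfies $M\cong\Omega_T^2M$ and $\operatorname{CI}_T(M)=\infty$. Moreover, any $M$ with rank, $M\cong\Omega_T^2M$ and $\operatorname{CI}_T(M)=\infty$ needs at least $2$ generators and has rank at least $1$. So the examples are minimal in dimension, rank, number of generators and period.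
3. Let $(R,\mathfrak m)$ be local and $a,b\in\mathfrak m$ with $(0:_Ra)=bR$ and $(0:_Rb)=aR$. Then $\operatorname{CI}_R(R/aR)<\infty$ if and only if there are a flat local homomorphism $R\to R'$, a local ring $P$ and $\alpha,\beta\in P$ with $\alpha\beta$ $P$-regular, and an isomorphism $R'\cong P/(\alpha\beta)$ under which $\alpha,\beta$ map to the images of $a,b$. In that case $\operatorname{CI}_R(R/aR)=0$.

The question behind this comes from Celikbas, Le, Matsui and Sadeghi, "Remarks on a conjecture of Huneke and Wiegand and the vanishing of (co)homology", arXiv:2202.04792 (2022). There exist a one-dimensional Gorenstein local ring $T$ and a $T$-module $M$ with $M\cong\Omega_T^2M$ and $\operatorname{CI}_T(M)=\infty$, but in the known example $T$ is not a domain and $M$ does not have rank. Can one have such a pair with $M$ of rank, for example with $T$ a domain? Theorem A answers yes. Part 3 of Theorem B is half of the mechanism of the proof: it says what finite complete intersection dimension means for the simplest periodic modules.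

## Rank, periodic resolutions and quasi-deformations

**Definition (rank).** $M$ has rank $r$ over $T$ if $M_{\mathfrak p}\cong T_{\mathfrak p}^{\oplus r}$ for every associated prime $\mathfrak p$ of $T$.

Over a domain the only associated prime is $0$, so every module has rank. For a module without rank take $T=k[[x,y]]/(xy)$ and $M=T/xT$. The associated primes are $(x)$ and $(y)$. At $(x)$ the element $y$ is inverted, so $x$ becomes $0$ and $M_{(x)}\cong T_{(x)}$. At $(y)$ the element $x$ is inverted and $M_{(y)}=0$. This $M$ is periodic: $\Omega_TM=xT\cong T/yT$ and $\Omega^2_TM\cong T/xT=M$. So periodicity is easy without rank.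

**Definition (quasi-deformation, CI-dimension).** A quasi-deformation of $T$ consists of a flat local homomorphism $T\to T'$ and a surjective local homomorphism $Q\to T'$ whose kernel is generated by a $Q$-regular sequence. The complete intersection dimension of Avramov, Gasharov and Peeva is
$$\operatorname{CI}_T(M)=\inf\{\operatorname{pd}_Q(M\otimes_TT')-\operatorname{pd}_Q(T') : T\to T'\leftarrow Q\text{ a quasi-deformation}\}.$$

The Koszul complex shows that $\operatorname{pd}_QT'$ is finite, so $\operatorname{CI}_T(M)<\infty$ exactly when some quasi-deformation makes $\operatorname{pd}_Q(M\otimes_TT')$ finite. Two consequences are immediate. If $T=Q/(f_1,\dots,f_c)$ with $Q$ regular local and $f_1,\dots,f_c$ a regular sequence, then every $T$-module has finite CI-dimension. And if $\operatorname{CI}_T(N\oplus N)<\infty$ then $\operatorname{CI}_T(N)<\infty$, since a direct summand of a module of finite projective dimension has finite projective dimension.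

To prove $\operatorname{CI}_T(M)=\infty$ one must defeat all quasi-deformations at once, including all flat extensions $T'$ and all $Q$.

We use the following textbook facts.

1. In a local ring, any permutation of a regular sequence is regular; the Koszul complex on a regular sequence $f_1,\dots,f_c$ of $Q$ is a resolution of $Q/(f_1,\dots,f_c)$.
2. A free resolution $G$ of a module over $(Q,\mathfrak n)$, with each $G_i$ of finite rank and $\partial G\subseteq\mathfrak nG$, is the minimal one, and its length is the projective dimension.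
3. If $y\in\mathfrak n$ is regular on $Q$ and on $N$, then $\operatorname{pd}_{Q/y}(N/yN)=\operatorname{pd}_QN$.
4. Let $R\to R'$ be flat and local. Then it is faithfully flat, $IR'\cap R=I$ for every ideal $I$, and $(0:_{R'}a)=(0:_Ra)R'$. An element regular on an $R$-module $N$ is regular on $N\otimes_RR'$. For $N\ne0$, $\operatorname{depth}_{R'}(N\otimes_R R')=\operatorname{depth}_R N+\operatorname{depth}(R'/\mathfrak mR')$.
5. (Auslander–Buchsbaum) If $N\neq0$ and $\operatorname{pd}_QN<\infty$, then $\operatorname{pd}_QN=\operatorname{depth}Q-\operatorname{depth}_QN$.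

## Two-generated modules over $\langle2,3\rangle$ and $\langle6,8,10,15\rangle$

A semigroup ring is easy to handle through the smallest element of the semigroup in each residue class modulo a fixed element. For $\langle2,3\rangle$ modulo $2$ these are $0$ and $3$.

**The cusp.** Let $T=k[[\tau^2,\tau^3]]$ and $M=T+T\tau=k[[\tau]]$. The kernel of $T^2\to M$, $(p,q)\mapsto p+q\tau$, is $\{(-q\tau,q):q\in T,\ q\tau\in T\}$, which is isomorphic to $\{q\in T:q\tau\in T\}$. An exponent $n$ with $n,n+1\in\langle2,3\rangle$ must be at least $2$, and all $n\ge2$ qualify. So the kernel is $\tau^2k[[\tau]]=\tau^2M\cong M$, and $\Omega_TM\cong M$ since $M$ is not cyclic: a cyclic $M$ would be generated by $1$ or by $\tau$, by Nakayama, but $\tau\notin T$ and $1\notin T\tau$. The kernel is generated by the pairs with $q=\tau^2,\tau^3$. With $X=\tau^2$, $Y=\tau^3$ the module $M$ is the cokernel over $T$ of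
$$\begin{pmatrix}-Y&-X^2\\X&Y\end{pmatrix}.$$
Over $Q=k[[X,Y]]$ this matrix squares to $(Y^2-X^3)$ times the identity. The ring $T=Q/(Y^2-X^3)$ is a hypersurface, so $\operatorname{CI}_T(M)<\infty$.

So we have rank $1$ and period $1$, with the wrong CI-dimension. The sensible next try is to keep this shape and make $T$ far from a complete intersection.

**The ring of $H_0=\langle6,8,10,15\rangle$.** Put $S=k[[\tau^6,\tau^8,\tau^{10}]]$, $x=\tau^6$, $a=\tau^{15}$, so $a^2=\tau^{30}=x^5$. The even elements of $H_0$ are $2\langle3,4,5\rangle=\{0,6,8,10,12,\dots\}$, and the odd ones are $15+2\langle3,4,5\rangle=\{15,21,23,25,\dots\}$. So $T_0=k[[\tau^h:h\in H_0]]$ equals $S\oplus S\tau^{15}$.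

This ring is not Gorenstein, hence not a complete intersection. Indeed the smallest elements of $H_0$ modulo $6$ are $0,25,8,15,10,23$ for the residues $0,1,\dots,5$, and $\tau^h=0$ in $T_0/xT_0$ as soon as $h$ exceeds the smallest element of its class. Adding $8,10,15$ to $23$ gives $31,33,38$, and to $25$ gives $33,35,40$; all these exceed the smallest elements of their classes. So $\tau^{23}$ and $\tau^{25}$ both lie in the socle of the Artinian ring $T_0/xT_0$, which is at least two-dimensional.

Let $M_0=T_0+T_0\tau^3$. As before, its first syzygy is $\{q\in T_0:q\tau^3\in T_0\}$. The exponents $h$ with $h,h+3\in H_0$ are, for $h$ even, $12,18,20,22,\dots$ and, for $h$ odd, all of $15,21,23,\dots$. On the other hand $H_0\cup(H_0+3)$ consists of the even numbers $0,6,8,10,\dots$ and the odd numbers $3,9,11,13,\dots$. The first set is $12$ plus the second. So $\Omega_{T_0}M_0\cong\tau^{12}M_0\cong M_0$ (two generators are needed, as $3\notin H_0$ and $1\notin T_0\tau^3$), and $M_0$ is the cokernel of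
$$\begin{pmatrix}-a&-x^3\\x^2&a\end{pmatrix}.\tag{1}$$

Yet $\operatorname{CI}_{T_0}(M_0)<\infty$. Let $P=S[[A]]$ and $f=A^2-x^5$. Division by $f$ (Weierstrass) shows that $P/(f)$ is free over $S$ on $1,A$, so $A\mapsto\tau^{15}$ gives $P/(f)\cong S\oplus S\tau^{15}=T_0$. The matrix $\varphi=\begin{pmatrix}-A&-x^3\\x^2&A\end{pmatrix}$ over $P$ satisfies $\varphi^2=f\cdot 1$. Since $f$ is regular, $\varphi$ is injective on $P^2$. Since $fe=\varphi(\varphi e)$, the cokernel of $\varphi$ is killed by $f$, so it equals the cokernel of (1) over $T_0$, which is $M_0$. Thus $\operatorname{pd}_PM_0\le1$.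

Here the attempt stops. All the badness of $T_0$ sits in $S$, while the equation $a^2=x^5$ is a separate regular relation that can be peeled off. The matrix (1) cannot tell: in Theorem A the presentation will be letter for letter the same matrix, and all Betti numbers are $2$ in every one of these examples. What must change is the ring. We need $T$ in which the relation $a^2=x^5$ cannot be peeled off, even after flat extension and in the presence of further relations.

Modulo $x$ the matrix (1) becomes diagonal, and its cokernel is $(R/aR)^2$ with $R=T/xT$ and $a^2=0$ in $R$. So the plan has three parts. First pass from $T$ to $R$. Next, show that finite CI-dimension of $R/aR$ forces $R'\cong P/(\alpha^2)$ for some flat $R\to R'$, with $\alpha^2$ regular. Finally, find relations in $R$ that make this impossible.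

## Cutting down by a regular element

**Lemma 1.** Let $x\in\mathfrak m_T$ be regular on $T$ and on $M$. If $\operatorname{CI}_T(M)<\infty$ then $\operatorname{CI}_{T/xT}(M/xM)<\infty$.

*Proof.* We cut the whole quasi-deformation by $x$. Let $T\to T'\leftarrow Q$ be a quasi-deformation with $\operatorname{pd}_QM'<\infty$, where $M'=M\otimes_TT'$, and let $\ker(Q\to T')=(f_1,\dots,f_c)$ with $f_1,\dots,f_c$ regular. By flatness $x$ is regular on $T'$ and on $M'$. Let $y\in Q$ lift the image of $x$ in $T'$. It lies in the maximal ideal of $Q$, since $Q\to T'$ is local and surjective and the image of $x$ is a nonunit.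

Since $Q/(f_1,\dots,f_c)=T'$, the sequence $f_1,\dots,f_c,y$ is $Q$-regular. By permutability $y,f_1,\dots,f_c$ is $Q$-regular too: $y$ is $Q$-regular and $f_1,\dots,f_c$ is regular on $Q/y$. The surjection $Q/y\to T'/xT'$ has kernel generated by $f_1,\dots,f_c$, and $T/x\to T'/xT'$ is flat and local. So $T/x\to T'/xT'\leftarrow Q/y$ is a quasi-deformation.

Finally $(M/xM)\otimes_{T/x}T'/xT'=M'/yM'$, and $y$ is regular on $Q$ and on $M'$, so $\operatorname{pd}_{Q/y}(M'/yM')=\operatorname{pd}_QM'<\infty$ by Fact 3. $\square$

## Finite CI-dimension splits off a factor $P/(\alpha\beta)$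

Let $a,b\in\mathfrak m$ with $(0:a)=bR$ and $(0:b)=aR$. Then
$$\cdots\xrightarrow{b}R\xrightarrow{a}R\xrightarrow{b}R\xrightarrow{a}R$$
is a resolution of $R/aR$. Examples are $a=b=Y$ in $k[Y]/(Y^2)$, and $a=Y$, $b=Y^2$ in $k[Y]/(Y^3)$.

**Lemma 2.** Let $(R,\mathfrak m)$ be local and $a,b\in\mathfrak m$ with $(0:a)=bR$, $(0:b)=aR$. If $\operatorname{CI}_R(R/a)<\infty$, then there are a flat local map $R\to R'$, a local ring $P$ and $\alpha,\beta\in P$ with $\alpha\beta$ $P$-regular, and an isomorphism $R'\cong P/(\alpha\beta)$ under which $\alpha,\beta$ map to the images of $a,b$. If $a=b$, one can take $\alpha=\beta$.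

The idea is to resolve $R'/aR'$ over $Q$ explicitly. Each copy of $R'$ in the periodic resolution is replaced by a Koszul complex, and $ab=0$, which is false upstairs, is corrected by a homotopy. The coefficients of the homotopy appear as entries of the differential. If all of them are nonunits, the resolution is minimal and infinite.

**Step 1: lift the equation $ab=0$.** Choose a quasi-deformation $R\to R'\leftarrow Q$ with $\operatorname{pd}_QN'<\infty$, where $N'=R'/aR'$. Let $\ker(Q\to R')=(f_1,\dots,f_c)$ with $f_1,\dots,f_c$ a $Q$-regular sequence, and let $\mathfrak n$ be the maximal ideal of $Q$. By flatness $(0:_{R'}a)=bR'$ and $(0:_{R'}b)=aR'$. Let $\alpha,\beta\in\mathfrak n$ lift the images of $a,b$; if $a=b$, choose $\beta=\alpha$. Since $ab=0$,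
$$\alpha\beta=\sum_{j=1}^ct_jf_j,\qquad t_j\in Q.\tag{2}$$

The claim to be proved in Steps 2–4 is that *some $t_j$ is a unit (in particular $c\ge1$)*.

A small case shows what is at stake. Let $Q=k[[Y,Z]]/(Z^2)$, $f_1=Y$, $R=R'=k[Z]/(Z^2)$, $a=b=Z$, with lifts $\alpha=\beta=Z$. Then $\alpha\beta=0$ and $t_1=0$ is not a unit. Accordingly $N'=k$ has infinite projective dimension over $Q$, which is not regular. So this quasi-deformation is useless for $N'$.

**Step 2: build a complex of free $Q$-modules over the periodic resolution.** Let $K=\Lambda_Q(e_1,\dots,e_c)$ be the Koszul complex with $\partial e_j=f_j$, and put $\sigma=\sum_jt_je_j$. Then $\sigma^2=0$ and, by (2), $\partial\sigma=\alpha\beta$. Let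
$$G=\bigoplus_{n\ge0}(Ku_n\oplus Kv_n),\qquad\deg u_n=2n,\quad\deg v_n=2n+1,$$
$$\partial u_n=\beta v_{n-1}-\sigma u_{n-1},\qquad\partial v_n=\alpha u_n-\sigma v_{n-1}\qquad(u_{-1}=v_{-1}=0),$$
extended by $\partial(\omega g)=\partial(\omega)g+(-1)^{|\omega|}\omega\,\partial g$ for $\omega\in K$. In low degrees
$$G_0=Qu_0,\qquad G_1=Qv_0\oplus\bigoplus_jQe_ju_0,\qquad \partial u_1=\beta v_0-\sum_jt_je_ju_0.$$
Without the term $-\sigma u_0$ we would have $\partial^2u_1=\alpha\beta u_0$, which need not vanish in $Q$. With it, $\partial^2u_1=\beta\alpha u_0-\partial(\sigma)u_0=0$. In general, since $\partial(\sigma g)=\alpha\beta g-\sigma\partial g$,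
$$\partial^2u_n=\beta(\alpha u_{n-1}-\sigma v_{n-2})-\alpha\beta u_{n-1}+\sigma(\beta v_{n-2}-\sigma u_{n-2})=0,$$
$$\partial^2v_n=\alpha(\beta v_{n-1}-\sigma u_{n-1})-\alpha\beta v_{n-1}+\sigma(\alpha u_{n-1}-\sigma v_{n-2})=0,$$
where $\sigma^2=0$ was used; it is the reason why no further corrections are needed. For a general element,
$$\partial^2(\omega g)=\partial^2(\omega)g+\bigl((-1)^{|\omega|-1}+(-1)^{|\omega|}\bigr)\partial(\omega)\,\partial g+\omega\,\partial^2g,$$
so $\partial^2=0$ on all of $G$.

**Step 3: show that $G$ resolves $N'$.** Let $C=\bigoplus_n(R'\bar u_n\oplus R'\bar v_n)$ with $\partial\bar u_n=b\bar v_{n-1}$ and $\partial\bar v_n=a\bar u_n$, in the same degrees. This is the periodic complex $\cdots\xrightarrow{b}R'\xrightarrow{a}R'\xrightarrow{b}R'\xrightarrow{a}R'$, a resolution of $N'$. Define $\pi:G\to C$ by reducing $Q\to R'$, sending $e_j\mapsto0$, $u_n\mapsto\bar u_n$, $v_n\mapsto\bar v_n$. It is a chain map, because $f_j\mapsto0$ and $\sigma\mapsto0$.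

Let $F_pG$ be the $K$-span of those $u_n,v_n$ of degree at most $p$, and $F_pC$ the $R'$-span of those $\bar u_n,\bar v_n$ of degree at most $p$. The formulas for $\partial$ lower the degree of the basis element, so these are subcomplexes, and $\pi(F_pG)\subseteq F_pC$. There is exactly one basis element $g$ in each degree $p\ge0$. In $F_pG/F_{p-1}G=Kg$ the differential is $\partial(\omega g)=\partial(\omega)g$. So on this quotient $\pi$ is the augmentation $K\to R'$ shifted by $p$, a quasi-isomorphism because $f_1,\dots,f_c$ is $Q$-regular.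

Start from $F_{-1}=0$. The long exact homology sequences of $0\to F_{p-1}\to F_p\to F_p/F_{p-1}\to0$ for $G$ and $C$, together with the five lemma, show by induction that $\pi:F_pG\to F_pC$ is a quasi-isomorphism for all $p$. An element $\omega g$ of degree at most $p$ has $\deg g\le p$, so $F_pG$ and $G$ agree in degrees $\le p$, and likewise for $C$. Hence $H_i(G)=H_i(F_pG)$ and $H_i(C)=H_i(F_pC)$ for $i<p$. As $p$ is arbitrary, $\pi$ is a quasi-isomorphism. So $G$ is a free resolution of $N'$ over $Q$. Each $G_i$ has finite rank, and $G_i\ne0$ for every $i\ge0$, since it contains $Q$ times the basis element of degree $i$.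

**Step 4: read off a unit.** The entries of the differential of $G$ are, up to sign, the elements $f_j,\alpha,\beta,t_j$. If all $t_j$ lay in $\mathfrak n$ (vacuously so if $c=0$), then $\partial G\subseteq\mathfrak nG$. So $G$ would be the minimal resolution of $N'$, and $\operatorname{pd}_QN'=\infty$ by Fact 2. This contradicts the choice of the quasi-deformation, so the claim holds.

**Step 5: trade $f_1$ for $\alpha\beta$.** Renumber so that $t_1$ is a unit; regular sequences are permutable. Put $P=Q/(f_2,\dots,f_c)$. Since $f_2,\dots,f_c,f_1$ is $Q$-regular, $f_1$ is $P$-regular. By (2), $\alpha\beta$ and $t_1f_1$ have the same image in $P$. So $\alpha\beta$ is a unit times $f_1$ in $P$, hence $P$-regular, and $P/(\alpha\beta)=P/(f_1)=R'$. Writing $\alpha,\beta$ also for their images in $P$, we have proved the lemma. $\square$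

In the toy ring $T_0$ the conclusion is visible without any extension: $R_0=T_0/xT_0$ equals $P/(A^2)$ with $P=(S/xS)[[A]]$.

## The product $bcd$ computed twice

Now we look for relations in $R$ that forbid $R'\cong P/(\alpha^2)$. In $P$ the element $\alpha^2$ is no longer zero, but it can be cancelled. So consider a triple product that vanishes in $R$ for two different reasons, one of them being $a^2=0$. Suppose $bd=ac$, $c^2=ad$ and $cd=0$. Then $(bd)c=ac^2=a^2d$ vanishes because $a^2=0$, while $b(cd)$ vanishes because $cd=0$. Upstairs the first computation leaves $\alpha^2\delta$ and the second leaves $\alpha^2$ times a multiple of $\beta$. Cancelling $\alpha^2$ produces a relation on $\delta$ that nobody imposed on $d$.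

**Lemma 3.** Let $R$ be local, $a\in\mathfrak m$ with $(0:a)=aR$, and suppose $b,c,d\in R$ satisfy
$$bd=ac,\qquad ad=c^2,\qquad cd=0,\qquad d\notin(a,b,c)R.$$
Then $\operatorname{CI}_R(R/a)=\infty$.

*Proof.* Suppose not. Lemma 2 for the pair $(a,a)$ gives a flat local $R\to R'$ and $R'\cong P/(\alpha^2)$ with $\alpha^2$ $P$-regular and $\alpha$ mapping to the image of $a$. Let $\beta,\gamma,\delta\in P$ lift the images of $b,c,d$ in $R'$. The three equations lift with error terms in $\alpha^2P$: there are $p,q,r\in P$ with
$$\beta\delta=\alpha\gamma+\alpha^2p,\qquad\gamma^2=\alpha\delta-\alpha^2q,\qquad\gamma\delta=\alpha^2r.$$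
Now
$$\alpha^2r\beta=\beta(\gamma\delta)=\gamma(\beta\delta)=\alpha\gamma^2+\alpha^2p\gamma=\alpha^2\delta-\alpha^3q+\alpha^2p\gamma.$$
Cancel the regular element $\alpha^2$:
$$\delta=r\beta-p\gamma+q\alpha.$$
So $d\in(a,b,c)R'$. By faithful flatness $d\in(a,b,c)R'\cap R=(a,b,c)R$, a contradiction. $\square$

The argument does not care how large $R'$ and $P$ are; this is how all quasi-deformations are defeated together.

## The semigroup $\langle8,17,20,23,26\rangle$: proof of Theorem A

**Step 1: describe $H$ by its smallest elements modulo $8$.** Define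

| $r$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 | 7 |
|---|---|---|---|---|---|---|---|---|
| $w(r)$ | 0 | 17 | 26 | 43 | 20 | 37 | 46 | 23 |

We claim $H=\{n:n\ge w(n\bmod8)\}$. The right side lies in $H$ because $37=17+20$, $43=17+26$, $46=20+26$, and multiples of $8$ may be added. Conversely, the right side contains $0$, so it suffices that it is closed under adding generators. For $8$ this is clear. An element of the right side is some $w(r)+8j$ with $j\ge0$, so for the other generators it suffices to add them to the values $0,17,20,23,26,37,43,46$ of $w$: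

* $+17$: $17,34,37,40,43,54,60,63$;
* $+20$: $20,37,40,43,46,57,63,66$;
* $+23$: $23,40,43,46,49,60,66,69$;
* $+26$: $26,43,46,49,52,63,69,72$.

Every entry is at least $w$ of its residue. In residue $3$ the entries are all $43$, in residue $5$ they are $37,69$, and in residue $6$ they are $46,54$. In residues $0,1,2,4,7$ all entries are at least $0,17,26,20,23$ respectively.

Hence every series supported in $H$ is uniquely $\sum_r\tau^{w(r)}g_r(\tau^8)$ with $g_r\in k[[\tau^8]]$. So $T$ is the set of all series supported in $H$, and it is free over $k[[\tau^8]]$ on the $\tau^{w(r)}$. As a quotient of a power series ring over $k$ it is a complete Noetherian local ring. It is a domain inside $k[[\tau]]$, and it has dimension $1$ because it is finite over $k[[\tau^8]]\subseteq T$.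

**Step 2: show $M\cong\Omega_TM$.** $M=T+T\tau^4$ is the set of series supported in $H\cup(H+4)$, which is $\{n:n\ge\mu(n\bmod8)\}$ with $\mu(r)=\min(w(r),w(r-4)+4)$. Similarly $\{h\in H:h+4\in H\}=\{n:n\ge\lambda(n\bmod8)\}$ with $\lambda(r)=\max(w(r),w(r+4)-4)$. Arguments of $w$ are read mod $8$. The values are

| $r$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 | 7 |
|---|---|---|---|---|---|---|---|---|
| $\mu(r)$ | 0 | 17 | 26 | 27 | 4 | 21 | 30 | 23 |
| $\lambda(r)$ | 16 | 33 | 42 | 43 | 20 | 37 | 46 | 39 |

so $\lambda=\mu+16$ in every column. Since $16\equiv0$ mod $8$,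
$$\{h\in H:h+4\in H\}=16+\bigl(H\cup(H+4)\bigr).\tag{3}$$
The generators $1,\tau^4$ are minimal: by Nakayama a cyclic $M$ would be generated by one of them, but $\tau^4\notin T$ and $1\notin T\tau^4$. So $\Omega_TM$ is the kernel of $T^2\to M$, $(p,q)\mapsto p+q\tau^4$, that is,
$$\{(-q\tau^4,q):q\in T,\ q\tau^4\in T\}\cong\{q\in T:q\tau^4\in T\}=\tau^{16}M\cong M,$$
the equality by (3). Also $\tau^{16}M$ is a nonzero ideal of the domain $T$, so $M$ has rank $1$.

**Step 3: reduce modulo $x=\tau^8$.** Since $\tau^{16}M$ is generated by $\tau^{16},\tau^{20}$, the kernel is generated by $(-\tau^{20},\tau^{16})$ and $(-\tau^{24},\tau^{20})$. With $a=\tau^{20}$, $M$ is the cokernel of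
$$\begin{pmatrix}-\tau^{20}&-\tau^{24}\\\tau^{16}&\tau^{20}\end{pmatrix}=\begin{pmatrix}-a&-x^3\\x^2&a\end{pmatrix},$$
the matrix (1) again. With $R=T/xT$ we get $M/xM\cong(R/aR)^2$. The element $x$ is regular on $T$ and on $M$, since $M$ is isomorphic to an ideal of the domain $T$.

**Step 4: check the hypotheses of Lemma 3.** By Step 1, $R$ has $k$-basis $\tau^w$ with $w\in\{0,17,20,23,26,37,43,46\}$, and for $h\in H$ the image of $\tau^h$ is zero exactly when $h-8\in H$. Put $b=\tau^{17}$, $c=\tau^{23}$, $d=\tau^{26}$.

*$(0:a)=aR$.* First, $a^2=\tau^{40}=x^5=0$ in $R$, so $aR\subseteq(0:a)$. Next, $aR$ contains the four basis elements $a\cdot1=\tau^{20}$, $ab=\tau^{37}$, $ac=\tau^{43}$, $ad=\tau^{46}$, so $\dim_kaR\ge4$. Since $(0:a)$ is the kernel of multiplication by $a$, $\dim_k(0:a)=8-\dim_kaR\le4$. Hence $(0:a)=aR$.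

*The relations.* $bd=\tau^{43}=ac$; $ad=\tau^{46}=c^2$; $cd=\tau^{49}=x^4b=0$ in $R$.

*$d\notin(a,b,c)R$.* Otherwise $\tau^{26}\in(\tau^8,\tau^{17},\tau^{20},\tau^{23})T$. Comparing coefficients of $\tau^{26}$, one of $26-8=18$, $26-17=9$, $26-20=6$, $26-23=3$ would lie in $H$. But $18<w(2)=26$, $9<w(1)=17$, $6<w(6)=46$, $3<w(3)=43$.

It helps to see the whole ring. The basis is $1,b,c,d$ and $a,ab,ac,ad$, and the remaining products of $b,c,d$ are $b^2=\tau^{34}=xd=0$, $bc=\tau^{40}=x^5=0$, $d^2=\tau^{52}=x^4a=0$. So $R$ is free over $k[a]/(a^2)$ on $1,b,c,d$, like the toy ring $R_0$ over $k[A]/(A^2)$. But here the products $bd=ac$ and $c^2=ad$ entangle $a$ with the other generators.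

**Step 5: climb back to $T$.** By Lemma 3, $\operatorname{CI}_R(R/a)=\infty$. Passing to direct summands, $\operatorname{CI}_R(M/xM)=\operatorname{CI}_R((R/a)^2)=\infty$. By Lemma 1, $\operatorname{CI}_T(M)=\infty$. This proves Theorem A. $\blacksquare$

## Doubling $H$ to a symmetric semigroup: Theorem B(1)

For a Gorenstein example we keep the obstruction in even degrees, as a copy of $H$ scaled by $2$, and add odd degrees that make the semigroup symmetric.

**Step 1: the odd part.** Let $N=\{n\in\mathbb Z:38-n\notin H\}$. Here $38-n\notin H$ means $38-n<w(6-n)$ (argument mod $8$, as $38\equiv6$). Both sides are congruent mod $8$, so this means $38-n\le w(6-n)-8$. Thus $n\in N$ if and only if $n\ge46-w(6-n)$, and $N=\{n:n\ge\kappa(n\bmod8)\}$ with $\kappa(r)=46-w(6-r)$: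

| $r$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 | 7 |
|---|---|---|---|---|---|---|---|---|
| $\kappa(r)$ | 0 | 9 | 26 | 3 | 20 | 29 | 46 | 23 |

We have $N+H\subseteq N$: if $38-n-h\in H$ with $h\in H$, then $38-n\in H$. Also
$$N=H\cup(3+H)\cup(9+H),\tag{4}$$
because $\kappa(r)=\min\bigl(w(r),\,3+w(r-3),\,9+w(r-1)\bigr)$. The three entries for $r=0,\dots,7$ are
$$(0,40,32),\ (17,49,9),\ (26,26,26),\ (43,3,35),\ (20,20,52),\ (37,29,29),\ (46,46,46),\ (23,23,55).$$

**Step 2: the semigroup $\Gamma$.** By (4), $25+N+N$ is the union of the sets $g+H$ with $g\in25+\{0,3,6,9,12,18\}=\{25,28,31,34,37,43\}$. All of these lie in $H$: $25=17+8$, $28=20+8$, $31=23+8$, $34=17+17$, $37=17+20$, $43=17+26$. So $25+N+N\subseteq H$. Put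
$$\Gamma:=2H\cup(25+2N).$$
It is closed under addition: even plus even is clear; even plus odd is $25+2(n+h)$ with $n+h\in N$; odd plus odd is $2(25+n+n')\in2H$. It contains $0$, lies in $\mathbb N$ since $\kappa\ge0$, and contains all large integers. By (4) it is generated by $16,34,40,46,52$ and $25,\ 25+6=31,\ 25+18=43$, so it is the $\Gamma$ of the theorem.

**Step 3: $T=k[[\tau^g:g\in\Gamma]]$ is a Gorenstein domain.** The even part of $\Gamma$ is $2H$ and the odd part is $25+2N$. Adding $16$ to an element of $\Gamma$ amounts to adding $8$ inside $H$ or $N$. So the smallest elements of $\Gamma$ modulo $16$ are the $2w(r)$ and the $25+2\kappa(r)$: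
$$V=\{0,34,40,46,52,74,86,92\}\cup\{25,31,43,65,71,77,83,117\}.$$
As in Theorem A, $T$ is a complete one-dimensional local domain, free over $k[[x]]$ with $x=\tau^{16}$ on the $\tau^v$, $v\in V$. The ring $R=T/xT$ has $k$-basis $\tau^v$, $v\in V$, and $\tau^g=0$ in $R$ for $g\in\Gamma\setminus V$.

The semigroup is symmetric: for $g=2h$ with $h\in\mathbb Z$, $101-g=25+2(38-h)$ lies in $\Gamma$ iff $38-h\in N$ iff $h\notin H$ iff $g\notin\Gamma$. For odd $g$ apply this to $101-g$. So $T$ is Gorenstein by Kunz, *The value-semigroup of a one-dimensional Gorenstein ring*, 1970.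

One can also see this by hand. The set $V$ is stable under $v\mapsto117-v$, with pairs $0,117$; $34,83$; $40,77$; $46,71$; $52,65$; $74,43$; $86,31$; $92,25$. Let $z=\sum c_v\tau^v\neq0$ lie in the socle of $R$, and let $v_0$ be the smallest $v$ with $c_v\ne0$. If $v_0\ne117$, then $\tau^{117-v_0}$ is in the maximal ideal. In $\tau^{117-v_0}z$ the first term is $c_{v_0}\tau^{117}\neq0$, and all others have exponent above $117=\max V$ and vanish. So the product is nonzero, a contradiction. Hence the socle of $R$ is $k\tau^{117}$, one-dimensional, so $R$ is Gorenstein. Since $x$ is $T$-regular, so is $T$.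

**Step 4: $M=T+T\tau^8$ is its own syzygy.** We need
$$\{g\in\Gamma:g+8\in\Gamma\}=32+\bigl(\Gamma\cup(\Gamma+8)\bigr).\tag{5}$$
Since $8$ and $32$ are even, this splits by parity. The even part is (3) doubled. The odd part says $\{n\in N:n+4\in N\}=16+(N\cup(N+4))$, and follows from

| $r$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 | 7 |
|---|---|---|---|---|---|---|---|---|
| $\min(\kappa(r),\kappa(r-4)+4)$ | 0 | 9 | 26 | 3 | 4 | 13 | 30 | 7 |
| $\max(\kappa(r),\kappa(r+4)-4)$ | 16 | 25 | 42 | 19 | 20 | 29 | 46 | 23 |

whose rows differ by $16$ throughout. The generators $1,\tau^8$ of $M$ are minimal, since $8\notin\Gamma$ (because $4\notin H$) and $1\notin T\tau^8$. Exactly as before, $\Omega_TM\cong\{q\in T:q\tau^8\in T\}=\tau^{32}M\cong M$, and $M$ has rank $1$, being isomorphic to the nonzero ideal $\tau^{32}M$ of $T$.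

**Step 5: $\operatorname{CI}_T(M)=\infty$.** The kernel of $T^2\to M$ is generated by $(-\tau^{40},\tau^{32})$ and $(-\tau^{48},\tau^{40})$. With $a=\tau^{40}$, $\tau^{32}=x^2$, $\tau^{48}=x^3$ this is once more the matrix (1), and $M/xM\cong(R/aR)^2$. Put $b=\tau^{34}$, $c=\tau^{46}$, $d=\tau^{52}$ and check Lemma 3 for $R$.

*$(0:a)=aR$.* Multiplication by $a$ sends the basis elements with exponents $0,34,46,52,25,31,43,77$ to those with exponents $40,74,86,92,65,71,83,117$, so $\dim_kaR\ge8$. Also $a^2=\tau^{80}=x^5=0$, so $aR\subseteq(0:a)$. As $\dim_kR=16$, $\dim_k(0:a)=16-\dim_kaR\le8$, and equality $(0:a)=aR$ follows.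

*The relations.* $bd=\tau^{86}=ac$; $ad=\tau^{92}=c^2$; $cd=\tau^{98}=x^4b=0$ in $R$.

*$d\notin(a,b,c)R$.* Otherwise one of $52-16=36$, $52-34=18$, $52-40=12$, $52-46=6$ would lie in $\Gamma$. They are even, so one of the halves $18,9,6,3$ would lie in $H$, and none does.

So $\operatorname{CI}_R(R/a)=\infty$. Passing to direct summands and applying Lemma 1 as in Theorem A ($x$ is regular on $T$ and $M$), $\operatorname{CI}_T(M)=\infty$. This proves Theorem B(1). $\blacksquare$

## All dimensions, and why nothing smaller is possible: Theorem B(2)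

**Step 1: raise the dimension.** Let $(T,M)$ be one of the two examples, $T_d=T[[y_1,\dots,y_{d-1}]]$ and $M_d=M\otimes_TT_d$. Then $T_d$ is a complete local domain of dimension $d$, and Gorenstein if $T$ is, since $y_1,\dots,y_{d-1}$ is $T_d$-regular with quotient $T$. The map $T\to T_d$ is flat and local, so a minimal free resolution of $M$ over $T$ becomes one of $M_d$ over $T_d$, and $M_d\cong\Omega_{T_d}M_d$. Since $M$ is isomorphic to a nonzero ideal $I$ of $T$, flatness gives $M_d\cong IT_d$, a nonzero ideal of a domain, so $M_d$ has rank $1$.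

The quotient of $T_d$ by $y_1,\dots,y_{i-1}$ is the domain $T[[y_i,\dots,y_{d-1}]]$, and the corresponding quotient of $M_d$ is, by the same argument, isomorphic to an ideal in it. So $y_i$ is regular on both. If $\operatorname{CI}_{T_d}(M_d)$ were finite, $d-1$ applications of Lemma 1 would give $\operatorname{CI}_T(M)<\infty$, which is false. So $\operatorname{CI}_{T_d}(M_d)=\infty$.

**Step 2: depth zero is impossible.** If $\operatorname{depth}T=0$, the maximal ideal $\mathfrak m$ is an associated prime of $T$. A module with rank then satisfies $M=M_{\mathfrak m}\cong T^{\oplus r}$. So $M$ is free, and $M\cong\Omega_T^2M=0$. Thus $M=0$, and $\operatorname{CI}_T(M)\neq\infty$.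

**Step 3: the rank is at least $1$.** Let $M$ have rank $r$, with $M\cong\Omega_T^2M$ and $\operatorname{CI}_T(M)=\infty$. Then $M\ne0$, and as a syzygy it is a submodule of a free module. Take $\mathfrak p\in\operatorname{Ass}M\subseteq\operatorname{Ass}T$. Then $M_{\mathfrak p}\ne0$, so $r\ge1$.

**Step 4: at least two generators are needed.** Suppose in addition $M\cong T/J$. For $\mathfrak p\in\operatorname{Ass}T$ the module $T_{\mathfrak p}^{\oplus r}\cong(T/J)_{\mathfrak p}$ is cyclic, so $r=1$. Comparing annihilators in $(T/J)_{\mathfrak p}\cong T_{\mathfrak p}$ gives $J_{\mathfrak p}=0$ for all $\mathfrak p\in\operatorname{Ass}T$. Since $\operatorname{Ass}J\subseteq\operatorname{Ass}T$, this forces $J=0$. Then $M$ is free and $\Omega_T^2M=0\ne M$, a contradiction.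

The examples of Theorems A and B(1) have dimension $1$, rank $1$, two generators and period $1$, so they are minimal in all four respects. This proves Theorem B(2). $\blacksquare$

## Exact pairs of finite CI-dimension: Theorem B(3)

**Step 1: finite CI-dimension gives the factorization.** This is Lemma 2.

**Step 2: the factorization gives a quasi-deformation with value $0$.** Suppose $R\to R'\cong P/(\alpha\beta)$ is as in the statement. Since $P/(\alpha\beta)\ne0$, the regular element $\alpha\beta$ lies in the maximal ideal of $P$, so $R\to R'\leftarrow P$ is a quasi-deformation. The element $\alpha$ is $P$-regular because $\alpha\beta$ is, and it is a nonunit because it maps to the image of $a\in\mathfrak m$ under a local map. Moreover $R'/aR'\cong P/(\alpha\beta,\alpha)=P/(\alpha)$. So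
$$\operatorname{pd}_P(R'/aR')=1=\operatorname{pd}_PR',$$
and this quasi-deformation contributes $0$ to the infimum. In particular $\operatorname{CI}_R(R/a)<\infty$.

**Step 3: every finite contribution is the same.** Let $R\to R'\leftarrow Q$ be any quasi-deformation for which $\operatorname{pd}_QN'<\infty$, where $N=R/a\ne0$ and $N'=N\otimes_RR'$. Depths over $Q$ and over $R'$ agree for $R'$-modules, since $Q\to R'$ is surjective. By Auslander–Buchsbaum, and then by additivity of depth along $R\to R'$,
$$\operatorname{pd}_QN'-\operatorname{pd}_QR'=\operatorname{depth}R'-\operatorname{depth}_{R'}N'=\operatorname{depth}R-\operatorname{depth}_RN.$$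
So all finite contributions are equal. One of them is $0$ by Step 2, hence $\operatorname{CI}_R(R/a)=0$. This proves Theorem B(3). $\blacksquare$
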